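\title{Highest Abelian subgroups and centers of finite index subgroups of CAT(0) groups}

\begin{abstract}
An Abelian subgroup of a group is \emph{highest} if none of its finite index subgroups lies in an Abelian subgroup of larger rank, and a group has the \emph{Abelian intersection property} if finitely many highest Abelian subgroups intersect trivially. We prove that a CAT(0) group has this property if and only if all its finite index subgroups have finite center, which confirms a conjecture posed in a paper of Kropholler and O'Donnell. The core of the proof is algebraic: in a finitely generated group whose Abelian subgroups have bounded rank, the smallest rank $k$ of a finite intersection of highest free Abelian subgroups of finite rank equals the largest rank of the center of a finite index subgroup. A CAT(0) group then has a finite index subgroup $\mathbb{Z}^k\times Q$ in which $Q$ has the Abelian intersection property. Two examples show that finite generation is needed and that Abelian subgroups of maximal rank alone do not suffice.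
\end{abstract}

\section{Introduction}\label{sec:intro}

The \emph{rank} of an Abelian group $A$ is its torsion-free rank $\dim_{\mathbb{Q}}(A\otimes\mathbb{Q})$. A \emph{CAT(0) group} is a group that acts properly and cocompactly by isometries on a CAT(0) space; the definitions are recalled in Section~\ref{sec:cat0}. Finite groups, $\mathbb{Z}^n$, finitely generated free groups and direct products of these are examples.

\begin{definition}\label{def:aip}
An Abelian subgroup $A$ of a group $G$ is \emph{highest} if no finite index subgroup of $A$ lies in an Abelian subgroup of $G$ of rank larger than $\operatorname{rank}A$. The group $G$ has the \emph{Abelian intersection property} (AIP) if there are highest Abelian subgroups $A_1,\dots,A_n$ of $G$, with $n\ge1$ and not necessarily proper, such that $A_1\cap\dots\cap A_n=\{e\}$.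
\end{definition}

Being highest is a form of maximality that ignores finite index: the rank of $A$ cannot be raised, even after $A$ is shrunk to a finite index subgroup. An Abelian subgroup whose rank is maximal among all Abelian subgroups of $G$ is highest, but a highest subgroup may have smaller rank. AIP asks that the highest subgroups have nothing in common. The simplest cases show when to expect this.

\begin{example}\label{ex:first}
(a) The trivial subgroup is highest exactly when $G$ has no element of infinite order. In particular finite groups have AIP. If $G$ has an element $g$ of infinite order, then no finite subgroup is highest, because its finite index subgroup $\{e\}$ lies in $\langle g\rangle$.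

(b) In $\mathbb{Z}^n$ with $n\ge1$ the highest subgroups are those of rank $n$, that is, of finite index. Finitely many of them intersect in an infinite group, so AIP fails.

(c) In the free group $F$ on $a,b$ all Abelian subgroups are cyclic, so $\langle a\rangle$ and $\langle b\rangle$ are highest, and they intersect trivially. In the same way every non-elementary hyperbolic group has AIP: if $g_1,g_2$ generate a free subgroup of rank two, then $\langle g_1\rangle$ and $\langle g_2\rangle$ are highest.

(d) In $F\times\langle z\rangle$, with $z$ of infinite order, $z$ can be adjoined to any Abelian subgroup $A$. If $A$ is highest this cannot raise the rank, and so $A$ contains a positive power of $z$ (Lemma~\ref{lem:absorb}). Hence AIP fails.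

(e) The infinite dihedral group $\langle z,s\mid s^2,\ szs^{-1}=z^{-1}\rangle$ acts properly and cocompactly on the line. Its center is trivial, since $s$ inverts $z^j$ and $z(z^js)z^{-1}=z^{j+2}s$. By (a) its highest subgroups are infinite, so each meets the index two subgroup $\langle z\rangle$ in a finite index subgroup of $\langle z\rangle$, and AIP fails.
\end{example}

Case (d) is the reason for the known fact that a CAT(0) group with AIP has finite center. Case (e) shows that finite center is not enough: the obstruction may be central only in a finite index subgroup. Torsion is not the cause, for there are Bieberbach groups (torsion-free groups acting properly and cocompactly on a Euclidean space) with trivial center, and these are virtually $\mathbb{Z}^n$ and do not have AIP. The natural guess is that centers of finite index subgroups are the only obstruction. This is the problem posed in \cite{KO}.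

\medskip
\noindent\textbf{Conjecture.} \emph{Let $G$ be a CAT(0) group such that $G$ and every finite index subgroup of $G$ have finite center. Then $G$ has AIP.}
\medskip

We prove the conjecture together with its converse.

\begin{theorem}\label{thm:cat0}
A CAT(0) group $G$ has AIP if and only if every finite index subgroup of $G$, including $G$, has finite center.
\end{theorem}

The direction stated in the conjecture uses only two properties of CAT(0) groups: they are finitely generated, and they have \emph{bounded Abelian rank}, meaning that some $d<\infty$ bounds the rank of every Abelian subgroup. For a group $G$ let $\mathcal{F}(G)$ be the set of highest Abelian subgroups of $G$ that are free Abelian of finite rank.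

\begin{theorem}\label{thm:alg}
Let $G$ be a finitely generated group of bounded Abelian rank. Then $\mathcal{F}(G)\neq\emptyset$. Let $k$ be the minimal rank of an intersection of finitely many members of $\mathcal{F}(G)$, and let $r$ be the minimal rank of a member of $\mathcal{F}(G)$.
\begin{enumerate}
\item[(i)] There are $n\le r-k+1$ members $A_1,\dots,A_n$ of $\mathcal{F}(G)$ such that $B=\bigcap_iA_i$ has rank $k$, and there is a finite index subgroup $K\le G$ such that $Z(K)$ contains a finite index subgroup $B_0$ of $B$.
\item[(ii)] If $H\le G$ has finite index, $z\in Z(H)$, and $A\le G$ is any highest Abelian subgroup, then $z^m\in A$ for some $m\ge1$.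
\item[(iii)] $k=\max\{\operatorname{rank}Z(H):[G:H]<\infty\}$.
\item[(iv)] The following are equivalent: $G$ has AIP; $k=0$; no finite index subgroup of $G$ has a central element of infinite order. In that case at most $r+1$ highest subgroups suffice to obtain a trivial intersection.
\end{enumerate}
\end{theorem}

In a CAT(0) group the obstruction to AIP splits off as a direct factor.

\begin{theorem}\label{thm:split}
A CAT(0) group $G$ has a finite index subgroup of the form $\mathbb{Z}^k\times Q$ where $Q$ has AIP. The integer $k$ is unique and equals the integer $k$ of Theorem~\ref{thm:alg}.
\end{theorem}

The difficulty in the conjecture is to produce a central element from the failure of AIP. What the failure provides is an infinite subgroup $B$ that no highest subgroup can cut down further. This $B$ need not be normal; conjugation preserves it only up to finite index, and could a priori act on $B\otimes\mathbb{Q}$ through an infinite group of matrices. The main point is that an element acting with infinite order would itself lead to a highest subgroup that cuts $B$ down.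

Section~\ref{sec:rank} contains three lemmas on rank and highest subgroups. Section~\ref{sec:one} carries out the argument when $B$ is cyclic, and Section~\ref{sec:alg} proves Theorem~\ref{thm:alg}. Section~\ref{sec:cat0} derives Theorems~\ref{thm:cat0} and~\ref{thm:split}. Section~\ref{sec:examples} shows that finite generation cannot be dropped from Theorem~\ref{thm:alg}, and that the conjecture would fail if Definition~\ref{def:aip} allowed only Abelian subgroups of maximal rank.

\section{Rank and highest subgroups}\label{sec:rank}

Tensoring with $\mathbb{Q}$ is exact, so $\operatorname{rank}C=\operatorname{rank}A+\operatorname{rank}(C/A)$ for Abelian groups $A\le C$. An Abelian group has rank $0$ exactly when it is a torsion group.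

\begin{lemma}\label{lem:rank}
Let $A\le C$ be Abelian groups.
\begin{enumerate}
\item[(a)] If $[C:A]<\infty$, then $\operatorname{rank}A=\operatorname{rank}C$. The converse holds when $C$ is finitely generated.
\item[(b)] If $\operatorname{rank}A=\operatorname{rank}C<\infty$, then every $c\in C$ has a positive power in $A$.
\item[(c)] If $A\cong\mathbb{Z}^s$ with $s<\operatorname{rank}C$, then $\langle A,c\rangle\cong\mathbb{Z}^{s+1}$ for some $c\in C$. In particular an Abelian group of rank at least $n$ contains $\mathbb{Z}^n$.
\end{enumerate}
\end{lemma}

\begin{proof}
A finite quotient $C/A$ has rank $0$. If the ranks of $A$ and $C$ are equal and finite, then $C/A$ has rank $0$ and is a torsion group, which is (b); if moreover $C$ is finitely generated, then $C/A$ is a finitely generated Abelian torsion group, hence finite. In (c) the quotient $C/A$ has positive rank, so some coset $cA$ has infinite order. Then $c$ has infinite order and $\langle c\rangle\cap A=\{e\}$, so $\langle A,c\rangle=A\times\langle c\rangle$. The last claim follows by induction from $A=\{e\}$.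
\end{proof}

The next lemma is the mechanism behind Example~\ref{ex:first}(d): a highest subgroup absorbs, up to a power, whatever commutes with a finite index subgroup of it.

\begin{lemma}\label{lem:absorb}
Let $A$ be a highest Abelian subgroup of finite rank in a group $G$, and let $z\in G$ centralize a finite index subgroup $A'$ of $A$. Then $z^m\in A$ for some $m\ge1$.
\end{lemma}

\begin{proof}
The group $C=\langle A',z\rangle$ is Abelian and contains $A'$. Since $A$ is highest, $\operatorname{rank}C\le\operatorname{rank}A=\operatorname{rank}A'$. By Lemma~\ref{lem:rank}(b), a positive power of $z$ lies in $A'$.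
\end{proof}

To construct subgroups with small intersection we work inside $\mathcal{F}(G)$. An intersection of members of $\mathcal{F}(G)$ is a subgroup of some $\mathbb{Z}^s$, hence free Abelian of finite rank. For such groups rank $0$ means trivial, and a subgroup of equal rank has finite index; both statements fail for general Abelian groups, as $\mathbb{Z}/2$ and $\mathbb{Z}\le\mathbb{Z}[1/2]$ show. The set $\mathcal{F}(G)$ is invariant under conjugation, since conjugation is an automorphism of $G$. The following lemma says that $\mathcal{F}(G)$ reaches every element of infinite order.

\begin{lemma}\label{lem:supply}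
Let $G$ have bounded Abelian rank. Then $\mathcal{F}(G)\neq\emptyset$, and for every $g\in G$ of infinite order there are $A\in\mathcal{F}(G)$ and $m\ge1$ with $g^m\in A$.
\end{lemma}

\begin{proof}
Let $d$ be the largest rank of an Abelian subgroup of $G$. By Lemma~\ref{lem:rank}(c), $G$ contains a copy of $\mathbb{Z}^d$, which is highest because its rank is maximal.

Let $g$ have infinite order. Consider the free Abelian subgroups of finite rank that contain some positive power of $g$. The group $\langle g\rangle$ is one, and their ranks are at most $d$, so we may choose one, $A$, of the largest rank $s$. Suppose that a finite index subgroup $A'\le A$ lies in an Abelian subgroup $C$ of rank larger than $s$. Then $A'\cong\mathbb{Z}^s$, and Lemma~\ref{lem:rank}(c) gives $c\in C$ with $\langle A',c\rangle\cong\mathbb{Z}^{s+1}$. Since $A'$ has finite index in $A$, it contains a positive power of $g$. So $\langle A',c\rangle$ is one of the subgroups considered and has rank $s+1$, against the choice of $A$. Hence $A$ is highest.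
\end{proof}

\section{The argument in rank one}\label{sec:one}

Let $G$ be finitely generated and of bounded Abelian rank. Suppose that an infinite cyclic group $\langle z\rangle=A_1\cap\dots\cap A_n$ is an intersection of members of $\mathcal{F}(G)$ that cannot be cut down further: every $A\in\mathcal{F}(G)$ contains a positive power of $z$. We show that a power of $z$ is central in a subgroup of index at most two.

Let $g\in G$. Each $gA_ig^{-1}$ belongs to $\mathcal{F}(G)$ and so contains a positive power of $z$. A common power $z^q$ lies in $\bigcap_igA_ig^{-1}=g\langle z\rangle g^{-1}$, which means that
\[
gz^pg^{-1}=z^q\qquad\text{for some nonzero integers }p,q .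
\]
Put $\rho(g)=q/p$. This number does not depend on the choice: if also $gz^{p'}g^{-1}=z^{q'}$, then $z^{qp'}=gz^{pp'}g^{-1}=z^{q'p}$. It is multiplicative: if $hz^sh^{-1}=z^u$, then $ghz^{ps}h^{-1}g^{-1}=gz^{pu}g^{-1}=z^{qu}$. So $\rho\colon G\to\mathbb{Q}^\times$ is a homomorphism.

Suppose $\rho(g)\neq\pm1$. Then $\rho(g)$ has infinite order in $\mathbb{Q}^\times$, and so $g$ has infinite order. By Lemma~\ref{lem:supply} some $g^m$ with $m\ge1$ lies in some $A\in\mathcal{F}(G)$, and $A$ also contains some $z^j$ with $j\ge1$. As $A$ is Abelian, $g^mz^jg^{-m}=z^j$, that is, $\rho(g)^m=1$, a contradiction. Hence $K=\ker\rho$ has index at most two. It contains $z$, and it is generated by finitely many elements $g_1,\dots,g_s$, each satisfying $g_iz^{p_i}g_i^{-1}=z^{p_i}$ for some $p_i\neq0$. Then $z^{p_1\cdots p_s}$ is central in $K$.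

Two groups show the two sides of this argument.

\begin{example}\label{ex:twisted}
Let $F$ be free on $a,b$ and let $G=\langle z\rangle\rtimes F$ with $z$ of infinite order, $aza^{-1}=z^{-1}$ and $bzb^{-1}=z$. A central element maps to the trivial center of $F$, so it is a power of $z$, which $a$ inverts; thus $Z(G)=\{e\}$. An Abelian subgroup has cyclic image in $F$ and kernel in $\langle z\rangle$, so its rank is at most $2$. Hence $\langle a^2,z\rangle$ and $\langle b,z\rangle$ belong to $\mathcal{F}(G)$, and their intersection is $\langle z\rangle$. Here $\rho(a)=-1$, $\rho(b)=1$, and $z$ is central in the index two subgroup $K$. Lemma~\ref{lem:absorb}, applied to $A'=A\cap K$, puts a positive power of $z$ in every highest subgroup $A$, so AIP fails. It also follows that $a$ lies in no highest subgroup, since $a$ inverts every power of $z$. So the power $g^m$ in Lemma~\ref{lem:supply} cannot be replaced by $g$.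
\end{example}

\begin{example}\label{ex:bs}
Let $G=\mathbb{Z}[1/2]\rtimes\langle t\rangle$, where $t$ has infinite order and acts by multiplication by $2$, and let $z=1\in\mathbb{Z}[1/2]$; the elements $z,t$ generate $G$. An element outside $\mathbb{Z}[1/2]$ acts on $\mathbb{Z}[1/2]$ by multiplication by some $2^m\neq1$ and fixes only $0$. So an Abelian subgroup either lies in $\mathbb{Z}[1/2]$ or meets it trivially and embeds in $\langle t\rangle$, and its rank is at most $1$. Every conjugate of $\langle z\rangle$ has the form $2^m\mathbb{Z}$, so $\rho$ is defined, and $\rho(t)=2$ has infinite order. Accordingly $\langle z\rangle$ can be cut down: both $\langle z\rangle$ and $\langle t\rangle$ belong to $\mathcal{F}(G)$, and they intersect trivially.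
\end{example}

In higher rank $\mathbb{Q}^\times$ is replaced by $GL_k(\mathbb{Q})$. The argument above then shows that every $\rho(g)$ has finite order, and one more input is needed to conclude that $\rho(G)$ is finite.

\section{Proof of Theorem~\ref{thm:alg}}\label{sec:alg}

\subsection{Commensurated free Abelian subgroups}

Two subgroups $L,L'$ of a group $G$ are \emph{commensurable} if $L\cap L'$ has finite index in both. This is an equivalence relation: if $[L:L\cap L']$ and $[L':L'\cap L'']$ are finite, then $L\cap L'\cap L''$ has finite index in $L\cap L'$ and hence in $L$. The relation is invariant under conjugation, so the elements $g$ for which $gLg^{-1}$ is commensurable with $L$ form a subgroup of $G$. When this subgroup is $G$, we say that $L$ is \emph{commensurated}. A normal subgroup $L\cong\mathbb{Z}^k$ gives an action of $G$ on $L$ by integer matrices. A commensurated one gives an action by rational matrices.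

\begin{lemma}\label{lem:rho}
Let $L\cong\mathbb{Z}^k$ be a commensurated subgroup of a group $G$, and regard $L$ as a subgroup of $V=L\otimes\mathbb{Q}\cong\mathbb{Q}^k$. There is a homomorphism $\rho\colon G\to GL(V)$ such that
\begin{equation}\label{eq:rho}
\rho(g)\,\ell=g\ell g^{-1}\qquad\text{for all }g\in G\text{ and }\ell\in L\cap g^{-1}Lg .
\end{equation}
Moreover, $\rho(g)=1$ if and only if $g$ centralizes a finite index subgroup of $L$.
\end{lemma}

\begin{proof}
A finite index subgroup of $L$ is free Abelian of rank $k$, and each of its bases is a $\mathbb{Q}$-basis of $V$. Conjugation by $g$ is an isomorphism from $L\cap g^{-1}Lg$ onto $gLg^{-1}\cap L$, and both groups have finite index in $L$. It sends a basis of the first to a basis of the second, so it extends uniquely to an invertible linear map $\rho(g)$ of $V$, and \eqref{eq:rho} holds.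

Let $g,h\in G$ and $\ell\in M=L\cap h^{-1}Lh\cap(gh)^{-1}L(gh)$. Then $h\ell h^{-1}$ lies in $L\cap g^{-1}Lg$, so \eqref{eq:rho} gives $\rho(g)\rho(h)\ell=gh\ell h^{-1}g^{-1}=\rho(gh)\ell$. Since $M$ has finite index in $L$, it spans $V$, and $\rho(g)\rho(h)=\rho(gh)$.

If $\rho(g)=1$, then $g$ centralizes $L\cap g^{-1}Lg$ by \eqref{eq:rho}. Conversely, if $g$ centralizes a finite index subgroup $L'\le L$, then $L'\le L\cap g^{-1}Lg$, so $\rho(g)$ fixes $L'$ pointwise, and $L'$ spans $V$.
\end{proof}

\subsection{A stable intersection}

For the rest of this section $G$ is finitely generated and of bounded Abelian rank. By Lemma~\ref{lem:supply}, $\mathcal{F}(G)\neq\emptyset$, so $k$ and $r$ are defined. The intersection of all members of $\mathcal{F}(G)$ is normal, but it is of no use: along with $A$, every finite index subgroup of $A$ belongs to $\mathcal{F}(G)$, so this intersection is always trivial. We therefore minimize the rank over finite intersections and accept an object that is canonical only up to finite index.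

\begin{lemma}\label{lem:stable}
There are $A_1,\dots,A_n\in\mathcal{F}(G)$ with $n\le r-k+1$ such that $B=A_1\cap\dots\cap A_n$ has rank $k$ and
\begin{equation}\label{eq:stable}
[B:B\cap A]<\infty\qquad\text{for all }A\in\mathcal{F}(G).
\end{equation}
The subgroup $B$ is commensurated in $G$.
\end{lemma}

\begin{proof}
Choose $A_1\in\mathcal{F}(G)$ of rank $r$. Given $A_1,\dots,A_i$, if some $A\in\mathcal{F}(G)$ satisfies
\[
\operatorname{rank}(A_1\cap\dots\cap A_i\cap A)<\operatorname{rank}(A_1\cap\dots\cap A_i),
\]
let $A_{i+1}$ be such an $A$; otherwise stop. The rank drops at each step, so the process stops, at some $B=A_1\cap\dots\cap A_n$ with $\operatorname{rank}B\le r-(n-1)$. For every $A\in\mathcal{F}(G)$ we have $\operatorname{rank}(B\cap A)=\operatorname{rank}B$, and Lemma~\ref{lem:rank}(a) gives \eqref{eq:stable}.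

Let $D=A'_1\cap\dots\cap A'_l$ be an intersection of members of $\mathcal{F}(G)$. Then $B\cap D=\bigcap_j(B\cap A'_j)$ has finite index in $B$ by \eqref{eq:stable}. Taking $D$ of rank $k$ gives $\operatorname{rank}B\le k$. Hence $\operatorname{rank}B=k$ by the minimality of $k$, and $n\le r-k+1$. Taking $D=gBg^{-1}=\bigcap_igA_ig^{-1}$ gives $[B:B\cap gBg^{-1}]<\infty$ for all $g\in G$. The same inequality for $g^{-1}$, conjugated by $g$, reads $[gBg^{-1}:gBg^{-1}\cap B]<\infty$.
\end{proof}

Fix $B$ as in Lemma~\ref{lem:stable}, and let $\rho\colon G\to GL(B\otimes\mathbb{Q})\cong GL_k(\mathbb{Q})$ be given by Lemma~\ref{lem:rho}. The elements of $\ker\rho$ are those that centralize a finite index subgroup of $B$, so we want $\ker\rho$ to have finite index. We use the Burnside--Schur theorem: \emph{a finitely generated torsion subgroup of $GL_k(\mathbb{Q})$ is finite.} It also follows from Selberg's lemma, by which a finitely generated subgroup of $GL_k(\mathbb{Q})$ has a torsion-free subgroup of finite index; in a torsion group that subgroup is trivial.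

\begin{lemma}\label{lem:finite}
The group $\rho(G)$ is finite.
\end{lemma}

\begin{proof}
The group $\rho(G)$ is finitely generated, so by the Burnside--Schur theorem it suffices to show that $\rho(g)$ has finite order for each $g\in G$. This holds if $g$ has finite order. Otherwise Lemma~\ref{lem:supply} gives $A\in\mathcal{F}(G)$ and $m\ge1$ with $g^m\in A$. Since $A$ is Abelian, $g^m$ centralizes $B\cap A$, which has finite index in $B$ by \eqref{eq:stable}. By Lemma~\ref{lem:rho}, $\rho(g)^m=1$.
\end{proof}

\subsection{The four statements}

\begin{proof}[Proof of Theorem~\ref{thm:alg}]
(i) Take $A_1,\dots,A_n$ and $B$ from Lemma~\ref{lem:stable}, and let $K=\ker\rho$. By Lemma~\ref{lem:finite}, $K$ has finite index in $G$, and so it is generated by finitely many elements $g_1,\dots,g_s$. By Lemma~\ref{lem:rho} each $g_j$ centralizes a finite index subgroup $B_j$ of $B$. The finite intersection $B_0=B\cap B_1\cap\dots\cap B_s$ has finite index in $B$ and is centralized by every generator, hence by $K$. Elements of $B$ centralize $B$, so $B\le K$ by Lemma~\ref{lem:rho}. Therefore $B_0\le Z(K)$.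

(ii) The subgroup $A\cap H$ has finite index in $A$ and is centralized by $z$, and $A$ has finite rank. Apply Lemma~\ref{lem:absorb}.

(iii) Let $H\le G$ have finite index and $z\in Z(H)$. By (ii) there are $m_i\ge1$ with $z^{m_i}\in A_i$, and then $z^{m_1\cdots m_n}\in B$. So $Z(H)/(Z(H)\cap B)$ is a torsion group, and $\operatorname{rank}Z(H)=\operatorname{rank}(Z(H)\cap B)\le k$. For $H=K$ equality holds, because $Z(K)$ contains $B_0$, which has rank $k$.

(iv) If $k=0$, then $B$ is free Abelian of rank $0$, so $A_1\cap\dots\cap A_n=\{e\}$ with $n\le r+1$, and $G$ has AIP. Suppose next that $G$ has AIP, witnessed by highest Abelian subgroups $A'_1,\dots,A'_l$ that need not belong to $\mathcal{F}(G)$, and let $z\in Z(H)$ with $[G:H]<\infty$. By (ii) a positive power of $z$ lies in $\bigcap_jA'_j=\{e\}$, so $z$ has finite order. Finally, if no finite index subgroup has a central element of infinite order, then all the centers in (iii) are torsion groups, and $k=0$.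
\end{proof}

\begin{remark}\label{rem:hyp}
Bounded Abelian rank is used to choose subgroups of largest rank in Lemma~\ref{lem:supply} and to know in (ii) that $A$ has finite rank. Finite generation is used in Lemma~\ref{lem:finite} and in the proof of (i), where only finitely many subgroups $B_j$ may be intersected. Proposition~\ref{prop:infgen} shows what happens when there are infinitely many.
\end{remark}

\section{CAT(0) groups}\label{sec:cat0}

A \emph{CAT(0) space} is a nonempty geodesic metric space $X$ whose triangles are at least as thin as Euclidean ones: for every geodesic triangle in $X$ and the triangle in the Euclidean plane $\mathbb{E}^2$ with the same side lengths, the distance between any two points of the first triangle is at most the distance between the corresponding points of the second. As in \cite{BH}, an action of $G$ on $X$ by isometries is \emph{proper} if every $x\in X$ is the center of an open ball $U$ such that $gU\cap U\neq\emptyset$ for only finitely many $g\in G$; in particular point stabilizers are finite. The action is \emph{cocompact} if $GC=X$ for some compact $C\subseteq X$. An isometry $\gamma$ of $X$ is \emph{semisimple} if $x\mapsto d(x,\gamma x)$ attains its infimum; it is then \emph{elliptic}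 if the minimum is $0$, that is, if $\gamma$ fixes a point, and \emph{hyperbolic} if the minimum is positive.

Let $G$ act properly and cocompactly by isometries on a CAT(0) space $X$. We use the following facts.
\begin{enumerate}
\item[(C1)] $G$ is finitely generated \cite[I.8.10]{BH}, and closed bounded subsets of $X$ are compact \cite[I.8.4]{BH}.
\item[(C2)] Every element of $G$ acts as a semisimple isometry \cite[II.6.10]{BH}.
\item[(C3)] (Flat Torus Theorem.) If $\mathbb{Z}^n$ acts properly by semisimple isometries on $X$, then $X$ contains an isometrically embedded copy of $\mathbb{E}^n$ \cite[II.7.1]{BH}.
\item[(C4)] $G$ has finitely many conjugacy classes of finite subgroups \cite[II.2.8]{BH}.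
\item[(C5)] If a finitely generated group $\Gamma$ acts by isometries on $X$ and $B_0\cong\mathbb{Z}^k$ is a central subgroup whose nontrivial elements act as hyperbolic isometries, then some finite index subgroup of $\Gamma$ contains $B_0$ as a direct factor \cite[II.6.12]{BH}.
\end{enumerate}

\begin{proposition}\label{prop:bounded}
A CAT(0) group is finitely generated and has bounded Abelian rank.
\end{proposition}

\begin{proof}
Finite generation is part of (C1). Let $C$ be compact with $GC=X$, and let $N$ be the closed $1$-neighborhood of $C$. It is closed and bounded, hence compact by (C1), so it is covered by finitely many open balls of radius $1/2$, say $d$ of them. Let an Abelian subgroup of $G$ have rank at least $n$. It contains $\mathbb{Z}^n$ by Lemma~\ref{lem:rank}(c), which acts properly and, by (C2), by semisimple isometries. So (C3) gives an isometric copy $E$ of $\mathbb{E}^n$ in $X$. After translating $E$ by an element of $G$, some point $p\in E$ lies in $C$. The endpoints of $n$ orthonormal vectors based at $p$ in $E$ are $n$ points of $N$ at pairwise distance $\sqrt2>1$. No ball of radius $1/2$ contains two of them, so $n\le d$.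
\end{proof}

Theorem~\ref{thm:alg} therefore applies to $G$. It detects only central elements of infinite order; fact (C4) closes the gap between torsion centers and finite centers.

\begin{proof}[Proof of Theorem~\ref{thm:cat0}]
Suppose that every finite index subgroup of $G$ has finite center. Then none has a central element of infinite order, and $G$ has AIP by Theorem~\ref{thm:alg}(iv). This proves the conjecture.

Conversely, let $G$ have AIP and let $H\le G$ have finite index. By Theorem~\ref{thm:alg}(iv), $Z(H)$ is an Abelian torsion group, so its finitely generated subgroups are finite. By (C4) the finite subgroups of $G$ have bounded order, so there is a finitely generated subgroup $M\le Z(H)$ of largest order. For $z\in Z(H)$ the group $\langle M,z\rangle$ is finitely generated and contains $M$, so it equals $M$. Thus $Z(H)=M$ is finite.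
\end{proof}

In Theorem~\ref{thm:split} the factor $Q$ arises from (C5) as an abstract group, without an action on a CAT(0) space. We obtain AIP for $Q$ from Theorem~\ref{thm:alg}, whose hypotheses pass to direct factors of finite index subgroups: such a factor is a quotient of a finitely generated group, and it is a subgroup of $G$.

\begin{proof}[Proof of Theorem~\ref{thm:split}]
Let $K$ and $B_0\cong\mathbb{Z}^k$ be as in Theorem~\ref{thm:alg}(i).

\emph{Existence.} The group $K$ has finite index in $G$ and so is finitely generated. A nontrivial element of $B_0$ has infinite order, so it fixes no point of $X$, because point stabilizers are finite; by (C2) it is hyperbolic. By (C5) a finite index subgroup of $K$ has the form $B_0\times Q$, and $Q$ is finitely generated of bounded Abelian rank. Suppose that a finite index subgroup $Q_1\le Q$ has a central element of infinite order. Then $B_0\times Q_1$ has finite index in $G$, and its center $B_0\times Z(Q_1)$ has rank at least $k+1$, contradicting Theorem~\ref{thm:alg}(iii). So $Q$ has AIP by Theorem~\ref{thm:alg}(iv).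

\emph{Uniqueness.} Let $P=\mathbb{Z}^l\times Q'$ be a finite index subgroup of $G$ such that $Q'$ has AIP. The center of $P$ contains $\mathbb{Z}^l$, so $l\le k$ by Theorem~\ref{thm:alg}(iii). For the reverse inequality let $H=K\cap P$, which has finite index in $G$. Its center contains $B_0\cap H$, which has finite index in $B_0$, so $\operatorname{rank}Z(H)\ge k$. Let $\pi\colon P\to Q'$ be the projection. Since $H$ has finite index in $P$, the image $\pi(H)$ has finite index in $Q'$, and $\pi$ maps $Z(H)$ into $Z(\pi(H))$. Theorem~\ref{thm:alg}(iv), applied to $Q'$, shows that $Z(\pi(H))$ is a torsion group. The kernel of $\pi$ on $Z(H)$ lies in $\mathbb{Z}^l$, so $\operatorname{rank}Z(H)\le l$. Hence $k\le l$.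
\end{proof}

\section{Two examples}\label{sec:examples}

Both examples are HNN extensions, and we study their Abelian subgroups through the action on a tree.

\subsection{HNN extensions and trees}

Let $L$ be a group and let $\varphi_i\colon L_i\to L_i'$, for $i$ in an index set, be isomorphisms between subgroups of $L$. The associated (multiple) \emph{HNN extension} is
\[
G=\langle L,\ t_i\mid t_ixt_i^{-1}=\varphi_i(x)\text{ for all }i\text{ and }x\in L_i\rangle .
\]
The group $L$ embeds in $G$, and $G$ acts on its \emph{Bass--Serre tree} $T$, whose vertices are the cosets $gL$ and whose edges of type $i$ are the cosets $gL_i'$, oriented from $gL$ to $gt_iL$. The action preserves types and orientations. Let $v$ be the vertex $L$ and $e_i$ the edge $L_i'$ from $v$ to $t_iv$. Vertex stabilizers are the conjugates of $L$, and the stabilizer of $e_i$ is $L_i'$. With one stable letter $t$, Britton's lemma takes the following form: if $g=g_0t^{\varepsilon_1}g_1\cdots t^{\varepsilon_n}g_n$ with $g_j\in L$ and $\varepsilon_j=\pm1$ has no subword $txt^{-1}$ with $x\in L_1$ and no subword $t^{-1}yt$ with $y\in L_1'$, then $d(v,gv)=n$.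

An element $g$ acting on a tree without inverting an edge is either \emph{elliptic}, meaning that it fixes a vertex, or \emph{hyperbolic}. The fixed points of an elliptic element form a subtree, and its orbits are bounded. A hyperbolic element translates a line, its \emph{axis}, by a positive distance; every nonempty $g$-invariant subtree contains the axis, so the axis is the only $g$-invariant line; and the nonzero powers of $g$ are hyperbolic with the same axis. In particular elements of finite order are elliptic.

\begin{lemma}\label{lem:tree}
Let $G$ and $T$ be as above.
\begin{enumerate}
\item[(a)] An element that commutes with a hyperbolic element $h$ preserves the axis of $h$ and acts on it by a translation. Hence an Abelian subgroup $A$ containing $h$ has a homomorphism to $\mathbb{Z}$ whose kernel fixes the axis of $h$ pointwise.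
\item[(b)] Finitely many commuting elliptic elements fix a common vertex.
\item[(c)] The element $t_i$ is hyperbolic, and its axis consists of the edges $t_i^je_i$, $j\in\mathbb{Z}$; in particular it contains $v$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $c$ commutes with $h$, then $c$ maps the axis of $h$ to an $h$-invariant line, which is the axis. On the axis $c$ acts as a translation or a reflection, and a reflection conjugates a nontrivial translation to its inverse, so it cannot commute with $h$. The homomorphism is the signed translation length.

(b) Suppose that $g_1,\dots,g_j$ have a nonempty common fixed subtree $S$, and let $g_{j+1}$ fix the vertex $u$. Since $g_{j+1}$ commutes with $g_1,\dots,g_j$, it preserves $S$, and so it fixes the unique vertex of $S$ closest to $u$. Induct on $j$.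

(c) The map $G\to\mathbb{Z}$ sending $t_i$ to $1$, and $L$ and the other stable letters to $0$, respects the relations. It vanishes on $L$, so the vertices $t_i^jv$ are distinct. The edge $t_i^je_i$ joins $t_i^jv$ to $t_i^{j+1}v$, so these edges form a line on which $t_i$ translates by $1$. The orbit of $v$ is unbounded, so $t_i$ is hyperbolic, and this invariant line is its axis.
\end{proof}

\subsection{Finite generation is needed}

By Remark~\ref{rem:hyp}, one should look for a group in which each generator centralizes a finite index subgroup of $\langle z\rangle$ while these subgroups intersect trivially.

\begin{proposition}\label{prop:infgen}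
Let $G=\langle z,x_1,x_2,\dots\mid[x_i,z^{2^i}]=1\ (i\ge1)\rangle$. Every Abelian subgroup of $G$ is finitely generated of rank at most $2$, every finite index subgroup of $G$ has trivial center, and every highest Abelian subgroup contains a positive power of $z$. In particular $G$ does not have AIP.
\end{proposition}

Thus $k\ge1$ for this group, and parts (i), (iii) and (iv) of Theorem~\ref{thm:alg} fail for it.

\begin{proof}
The group $G$ is the HNN extension of $L=\langle z\rangle\cong\mathbb{Z}$ with stable letters $x_i$, subgroups $L_i=L_i'=\langle z^{2^i}\rangle$ and $\varphi_i$ the identity.

\emph{Abelian subgroups.} Let $A\le G$ be Abelian. If $A$ contains a hyperbolic element, then Lemma~\ref{lem:tree}(a) gives a homomorphism $A\to\mathbb{Z}$ whose kernel lies in a vertex stabilizer and is therefore cyclic; so $A$ is generated by at most two elements. Otherwise every element of $A$ is conjugate to a power of $z$. The relations are commutators, so there is a homomorphism $\psi\colon G\to\mathbb{Z}$ with $\psi(z)=1$ and $\psi(x_i)=0$. It sends a conjugate of $z^j$ to $j$, which is $0$ only for the trivial element. So $\psi$ is injective on $A$, and $A$ is cyclic.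

\emph{Highest subgroups.} Let $A$ be highest. Being finitely generated, $A$ lies in $\langle z,x_1,\dots,x_n\rangle$ for some $n$. The element $z^{2^n}$ is a power of $z^{2^i}$ for $i\le n$, so it commutes with $z,x_1,\dots,x_n$ and centralizes $A$. By Lemma~\ref{lem:absorb}, $A$ contains a positive power of $z$. Finitely many highest subgroups therefore contain a common positive power of $z$, which is nontrivial.

\emph{Centers.} Let $H\le G$ have finite index and $c\in Z(H)$. For each $n$ there is $m_n\ge1$ with $y_n=x_n^{m_n}\in H$; the element $y_n$ commutes with $c$ and is hyperbolic with the same axis as $x_n$. By Lemma~\ref{lem:tree}(c) this axis contains $e_n$ and consists of edges of type $n$. If $c$ were hyperbolic, its axis would be invariant under $y_1$ and $y_2$ by Lemma~\ref{lem:tree}(a), so it would equal the axes of both $x_1$ and $x_2$, whose edges have different types. Hence $c$ is elliptic. Its fixed subtree is invariant under $y_n$ and so contains the axis of $x_n$. Thus $c$ fixes $e_n$, that is, $c\in\langle z^{2^n}\rangle$, for every $n$, and $c=e$.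
\end{proof}

\subsection{Highest subgroups of lower rank are needed}

One might try to prove the conjecture using only Abelian subgroups of maximal rank, the most visible highest subgroups. The following group rules this out. Let
\[
G=\langle a,b,t\mid[a,b]=1,\ ta^2b^{-1}t^{-1}=a^2b,\ tab^2t^{-1}=a^{-1}b^2\rangle .
\]
It is a CAT(0) group by a result of Leary and Minasyan \cite{LM}.

\begin{proposition}\label{prop:lm}
The maximal rank of an Abelian subgroup of $G$ is $3$, and every intersection of finitely many Abelian subgroups of rank $3$ is infinite. Nevertheless $G$ has AIP, so all its finite index subgroups have finite center.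
\end{proposition}

\begin{proof}
Identify $L=\langle a,b\mid[a,b]=1\rangle$ with $\mathbb{Z}[i]$ by $a\mapsto1$, $b\mapsto i$. Then $a^2b^{-1}$ and $ab^2$ become $2-i$ and $1+2i=i(2-i)$, while $a^2b$ and $a^{-1}b^2$ become $2+i$ and $-1+2i=i(2+i)$. So $G$ is the HNN extension of $L$ along the isomorphism from $L_-=(2-i)\mathbb{Z}[i]$ to $L_+=(2+i)\mathbb{Z}[i]$ given by multiplication by
\[
\lambda=\frac{2+i}{2-i}=\frac{(2+i)^2}{5}=\frac{3+4i}{5}.
\]
Both subgroups have index $|2\pm i|^2=5$ in $L$. The number $\lambda$ is not a root of unity, because its minimal polynomial $x^2-\frac65x+1$ does not have integer coefficients.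

The elements $a,b$ normalize $L$, and $L_+=tL_-t^{-1}$ has index $5$ in both $L$ and $tLt^{-1}$. So $L$ is commensurated, and Lemma~\ref{lem:rho} gives $\rho\colon G\to GL(\mathbb{Q}(i))$, where $\mathbb{Q}(i)=L\otimes\mathbb{Q}$. By \eqref{eq:rho}, $\rho(t)$ agrees with multiplication by $\lambda$ on $L_-$, hence everywhere. It follows that
\begin{equation}\label{eq:nocomm}
t^m\text{ with }m\neq0\text{ commutes with no nontrivial element of }L,
\end{equation}
for if $t^m\ell t^{-m}=\ell$ with $\ell\in L$, then \eqref{eq:rho} gives $\lambda^m\ell=\ell$ in $\mathbb{Q}(i)$, and $\lambda^m\neq1$.

\emph{Ranks.} Let $A\le G$ be Abelian and finitely generated. If $A$ has no hyperbolic element, it fixes a vertex by Lemma~\ref{lem:tree}(b), so it lies in a conjugate of $L$ and has rank at most $2$. Otherwise Lemma~\ref{lem:tree}(a) gives a homomorphism $A\to\mathbb{Z}$ whose kernel $A_0$ lies in some $gLg^{-1}$, so $\operatorname{rank}A\le3$. If $\operatorname{rank}A=3$, then $A_0$ has rank $2$ and finite index in $gLg^{-1}$ by Lemma~\ref{lem:rank}(a); as $gLg^{-1}$ is commensurable with $L$, the group $A_0\cap L$ has finite index in $L$. For an arbitrary Abelian subgroup, Lemma~\ref{lem:rank}(c) reduces to this case: rank at least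 $4$ would give a copy of $\mathbb{Z}^4$, which is impossible, and a subgroup of rank $3$ contains a copy of $\mathbb{Z}^3$ and with it a finite index subgroup of $L$. Hence finitely many Abelian subgroups of rank $3$ share a finite index subgroup of $L$, which is infinite.

\emph{Rank $3$ occurs.} Let $w=tat^{-1}a$. The element $a=1\in\mathbb{Z}[i]$ lies in neither $L_-$ nor $L_+$, as these are proper ideals. So for $n\ge1$ the word $(tat^{-1}a)^n$ satisfies the hypothesis of Britton's lemma, and $d(v,w^nv)=2n$. Thus $w$ has infinite order and $\langle w\rangle\cap L=\{e\}$. For $\ell\in L_+$ the element $t^{-1}\ell t$ lies in $L$ and commutes with $a$, so $\ell$ commutes with $tat^{-1}$, and hence with $w$. Therefore $P=\langle L_+,w\rangle=L_+\times\langle w\rangle\cong\mathbb{Z}^3$, and $P$ is highest because its rank is maximal.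

\emph{AIP.} We claim that $\langle t\rangle$ is highest. Otherwise some $t^m$ with $m\ge1$ lies in an Abelian subgroup $C$ of rank at least $2$. By Lemma~\ref{lem:tree}(c), $t^m$ is hyperbolic and its axis contains $v$. By Lemma~\ref{lem:tree}(a) there is a homomorphism $C\to\mathbb{Z}$ whose kernel fixes $v$ and so lies in $L$. This kernel has rank at least $1$, so it contains some $\ell\neq e$, and $\ell$ commutes with $t^m$, contradicting \eqref{eq:nocomm}. Every element of $P$ commutes with $L_+$, so $\langle t\rangle\cap P=\{e\}$ by \eqref{eq:nocomm}. Hence $G$ has AIP, and the last statement follows from Theorem~\ref{thm:cat0}.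
\end{proof}

Relative to the Abelian subgroups of rank $3$, the group $L$ behaves like the subgroup $B$ of Lemma~\ref{lem:stable}: it is commensurated, and each of them contains a finite index subgroup of it. Yet $\rho(t)$ has infinite order. The proof of Lemma~\ref{lem:finite} excludes this for $B$ only because Lemma~\ref{lem:supply} places a power of every element of infinite order in a highest subgroup, and for $t$ that subgroup has rank $1$.

\begin{thebibliography}{9}

\bibitem{BH}
Bridson and Haefliger, \emph{Metric spaces of non-positive curvature}.

\bibitem{KO}
Robert Kropholler and Chris O'Donnell, \emph{Groups with arbitrary cubical dimension gap}, arXiv:1912.05055 (2019).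

\bibitem{LM}
Leary and Minasyan, \emph{Commensurating HNN extensions: nonpositive curvature and biautomaticity}, Geom. Topol. 25 (2021).

\end{thebibliography}
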